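\title{Rainbow separating path systems: a gap between finitely many and infinitely many colors}

\begin{abstract}
A $k$-rainbow separating path system of a graph $G$ is a multiset of paths, colored with $k$ colors, such that for any two edges $e,f$ there are two paths of different colors, one containing $e$ but not $f$ and the other containing $f$ but not $e$. Let $c_k(G)$ be the least size of such a system, and for a class $\Sigma$ of graphs let $c_k(\Sigma)$ be the upper limit of $c_k(G)/|V(G)|$. We show that for complete bipartite graphs $K_{s,n}$ with $s\to\infty$ and $s/n\to0$ one has $c_2(\Sigma)=2$, $c_k(\Sigma)=3/2$ for every finite $k\ge3$, and $c_\infty(\Sigma)=1$. Thus there are classes of connected graphs on which $c_k(\Sigma)$ becomes constant at a value strictly larger than $c_\infty(\Sigma)$. The lower bounds count how often an edge must be covered; the upper bounds come from four pairwise orthogonal decompositions of $K_{s,n}$ into longest paths.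
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Separating edges by colored paths}

All graphs are finite and simple, and a path is identified with its set of edges. We work with multisets $\mathcal P$ of paths of a graph $G$. The elements of $\mathcal P$ are its \emph{members}; copies of the same path are different members and are counted separately. Two members $P,Q$ \emph{separate} two distinct edges $e,f$ if
\[
e\in P,\quad f\notin P,\qquad f\in Q,\quad e\notin Q .
\]

\begin{definition}\label{def:rsps}
Let $k\in\{2,3,\dots\}\cup\{\infty\}$. A multiset $\mathcal P$ of paths of $G$ is a \emph{$k$-rainbow separating path system}, or \emph{$k$-RSPS}, if its members can be colored with at most $k$ colors so that every two distinct edges of $G$ are separated by two members of different colors. For $k=\infty$ the number of colors is unrestricted. The \emph{$k$-rainbow separation number} $c_k(G)$ is the least number of members of a $k$-RSPS of $G$.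
\end{definition}

When $k=\infty$ every member may receive its own color. Two members that separate $e$ and $f$ are different, so the colors impose nothing, repeated paths are useless, and $c_\infty(G)$ is the \emph{strong separation number}: the least size of a set of paths such that for every ordered pair $(e,f)$ of distinct edges some path of the set contains $e$ and avoids $f$. A $k$-RSPS is also a $k'$-RSPS for $k'\ge k$, so
\[
c_2(G)\ge c_3(G)\ge\dots\ge c_\infty(G).
\]
The difference $c_k(G)-c_\infty(G)$ is the price of having only $k$ colors. We use throughout that, if $G$ has at least two edges, then every edge lies in some member of any $k$-RSPS.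

For a single graph the price vanishes as soon as $k\ge c_\infty(G)$, because an optimal strongly separating system can then be colored with all members distinct. The question becomes meaningful when $k$ is fixed first and the graph grows. For a class $\Sigma$ that contains graphs with arbitrarily many vertices, put
\[
c_k(\Sigma)=\limsup_{G\in\Sigma,\ |V(G)|\to\infty}\frac{c_k(G)}{|V(G)|}.
\]
The sequence $(c_k(\Sigma))_{k\ge2}$ is non-increasing and bounded below by $c_\infty(\Sigma)$. We say that $c_k(\Sigma)$ \emph{stabilizes away from} $c_\infty(\Sigma)$ if there is a finite $k_0$ such that $c_k(\Sigma)=c_{k_0}(\Sigma)$ for all finite $k\ge k_0$ and $c_{k_0}(\Sigma)>c_\infty(\Sigma)$. The following question is posed in the paper of Clifton, Kontogeorgiou, Taruni and Trujillo-Negrete~\cite{CKTT}.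

\begin{quote}
\emph{Is there a class $\Sigma$ of connected graphs such that $c_k(\Sigma)$ stabilizes away from $c_\infty(\Sigma)$?}
\end{quote}

\subsection*{Three simple classes}

\begin{example}[Matchings]\label{ex:matching}
Let $G$ consist of $m\ge2$ disjoint edges, so that every member has at most one edge. One copy of each edge is necessary and sufficient for strong separation, so $c_\infty(G)=m$. For finite $k$, two edges that each lie in a single member force these two members to have different colors. So at most $k$ edges are covered once, and $c_k(G)\ge2m-k$; a red and a blue copy of each edge give $c_k(G)\le 2m$. Since $|V(G)|=2m$, the class of these graphs has $c_k=1$ for all finite $k$ and $c_\infty=\frac12$.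
\end{example}

Without connectedness the answer is therefore yes, for the reason that members cannot overlap except by being equal. In a connected graph, overlapping paths can do the work of the doubled edges at no extra cost.

\begin{example}[Paths and stars]\label{ex:star}
A path with $m$ edges has $m-1\le c_k\le m+2$ for every $k$; this is Lemma~\ref{lem:pendant} below with $K$ a single vertex. So the class of paths has $c_k=1$ for all $k$, finite or not.

Let $K_{1,n}$ be a star with $3\mid n$ and edges $e_i$, $i\in\mathbb Z_n$. Take the $n$ paths $P_i=\{e_i,e_{i+1}\}$ and color $P_i$ by $i \bmod 3$. The edges $e_i,e_{i+1}$ are separated by $P_{i-1}$ and $P_{i+1}$, whose colors differ. Two edges that are not consecutive lie in no common member, and each lies in members of two colors, so different colors can be chosen. Hence $c_3(K_{1,n})\le n$, and $c_\infty(K_{1,n})\ge n$ by Corollary~\ref{cor:lower} below. The class of these stars has $c_k=1$ for $3\le k\le\infty$.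
\end{example}

These examples suggest that for connected graphs $c_k(\Sigma)$ should reach, or at least approach, $c_\infty(\Sigma)$. This guess is wrong.

\subsection*{Results}

\begin{theorem}\label{thm:answer}
The class $\Sigma=\{K_{s,100s^2}:s\ge8\}$ of connected graphs satisfies
\[
c_2(\Sigma)=2,\qquad c_k(\Sigma)=\tfrac32\ \text{ for all }3\le k<\infty,\qquad c_\infty(\Sigma)=1 .
\]
Thus $c_k(\Sigma)$ stabilizes at $k_0=3$, away from $c_\infty(\Sigma)$, and the answer to the question is yes.
\end{theorem}

This rests on the following bounds for individual graphs.

\begin{theorem}\label{thm:finite}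
Let $s\ge8$, let $n$ be even, and let $n\ge100s$. Then
\begin{enumerate}
\item[(i)] $c_\infty(K_{s,n})=n$;
\item[(ii)] $\dfrac{3sn-2k}{2s+k/2}\le c_k(K_{s,n})\le\dfrac{3n}{2}$ for every finite $k\ge3$;
\item[(iii)] $\dfrac{4sn-8}{2s+4}\le c_2(K_{s,n})\le2n$.
\end{enumerate}
\end{theorem}

The phenomenon depends neither on the choice $n=100s^2$ nor on the value $\frac32$.

\begin{theorem}\label{thm:classes}
\begin{enumerate}
\item[(a)] Let $\Sigma$ be any class of graphs $K_{s,n}$ containing arbitrarily large graphs, with $s\to\infty$ and $s/n\to0$ as $|V|\to\infty$. Then $c_2(\Sigma)=2$, $c_k(\Sigma)=\frac32$ for $3\le k<\infty$, and $c_\infty(\Sigma)=1$.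
\item[(b)] For every $\rho\in(1,\frac32]$ there is a class of connected graphs with $c_\infty=1$, $c_k=\rho$ for all $3\le k<\infty$, and $c_2=2\rho-1>\rho$.
\item[(c)] $c_2(G)\le2c_\infty(G)$ for every graph $G$. The constant $2$ is asymptotically sharp on connected graphs.
\end{enumerate}
\end{theorem}

The numbers $1$, $\frac32$, $2$ are half of $2$, $3$, $4$. A path of $K_{s,n}$ has at most $2s$ edges, so it takes $n/2$ paths to cover the $sn$ edges once. Strong separation forces a typical edge to be covered twice; any fixed number of colors forces three times, provided the paths are much longer than the number of colors; two colors force four times (Section~\ref{sec:lower}). Conversely, two, three or four decompositions of $K_{s,n}$ into $n/2$ paths suffice if paths of different decompositions share at most one edge (Section~\ref{sec:upper}). Section~\ref{sec:example} shows both halves in $K_{2,8}$. Sections~\ref{sec:limits} and~\ref{sec:pendant} prove the statements about classes.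

\section{An example: $K_{2,8}$}\label{sec:example}

Let the sides of $K_{2,8}$ be $\{u,v\}$ and $\{y_t:t\in\mathbb Z_8\}$. A path has at most four of the $16$ edges. For $j\in\{0,2,4,6\}$ let
\[
P_j=y_j\,u\,y_{j+1}\,v\,y_{j+2},\qquad Q_j=y_{j+5}\,u\,y_j\,v\,y_{j+3}.
\]
Each family is obtained from one path by shifting the indices by even numbers. In $P_j$ the neighbors of $u$ are $y_j$ and $y_{j+1}$, one even and one odd, so as $j$ runs over the even residues each edge at $u$ is used exactly once. The same holds at $v$ and for the paths $Q_j$. So each family decomposes the edge set.

When do $P_j$ and $Q_{j'}$ share an edge? At $u$ this requires $j=j'$ or $j+1=j'+5$, the other two coincidences being excluded by parity; at $v$ it requires $j+2=j'$ or $j+1=j'+3$. These four conditions say that $j'-j$ is $0$, $4$, $2$, $6$ respectively. The four values are distinct, so $P_j$ and $Q_{j'}$ share exactly one edge, and the edges fill a grid whose rows are the $P_j$ and whose columns are the $Q_{j'}$: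
\[
\begin{array}{c|cccc}
 & Q_0 & Q_2 & Q_4 & Q_6\\ \hline
P_0 & uy_0 & vy_2 & uy_1 & vy_1\\
P_2 & vy_3 & uy_2 & vy_4 & uy_3\\
P_4 & uy_5 & vy_5 & uy_4 & vy_6\\
P_6 & vy_0 & uy_7 & vy_7 & uy_6
\end{array}
\]
Two cells in different rows are separated by their rows, and two cells in the same row by their columns. So the eight paths are strongly separating.

Now count the colors that this system needs. Two cells of the row $P_0$ both lie in $P_0$, so \emph{only} their columns separate them. The four columns must therefore have four different colors, one for each edge of $P_0$. In a system in which every edge is covered exactly twice, the number of colors is at least the length of a member. This is harmless for a star, whose paths have two edges, and fatal when the length tends to infinity and $k$ is fixed. It is the source of the lower bound.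

A third family $\{R_j\}$ would repair this, if it also decomposed the edges and met every row and every column in at most one cell, as the symbols of a Latin square do. Give each family one color. Two cells of one row are then separated by the column of the first and the path $R_j$ through the second. In $K_{2,n}$ no such third family of $n/2$ paths exists. Indeed, a decomposition of the $2n$ edges into $n/2$ paths consists of paths $y\,u\,y'\,v\,y''$ with $n/2$ distinct middle vertices $y'$. Paths of two families with the same middle vertex share the two edges $uy'$ and $vy'$, so the families need disjoint sets of middle vertices, and there is room for only two. Above, the middle vertices are odd for the $P_j$ and even for the $Q_j$. For more families we need a larger small side, traversed in such different orders that no two of its vertices are consecutive in two families.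

\section{Lower bounds: how often an edge is covered}\label{sec:lower}

For an edge $e$ let $A(e)$ be the collection of members that contain $e$.

\begin{lemma}\label{lem:lower}
Let $G$ have $m\ge2$ edges, and suppose that every path of $G$ has at most $L$ edges, where $L\ge2$. Then
\begin{enumerate}
\item[(i)] $c_\infty(G)\ge\dfrac{2m}{L}$;
\item[(ii)] $c_k(G)\ge\dfrac{3m-2k}{L+k/2}$ for every finite $k\ge2$;
\item[(iii)] $c_2(G)\ge\dfrac{4m-8}{L+4}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\mathcal P$ be a system of the kind considered, with $N$ members. Counting incidences between edges and members gives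
\begin{equation}\label{eq:incidence}
\sum_{e}|A(e)|=\sum_{P\in\mathcal P}|P|\le LN .
\end{equation}
Let $m_i$ be the number of edges with $|A(e)|=i$. Since $m\ge2$, we have $m_0=0$.

(i) Edges may be covered only once, but this wastes a member. If $A(e)=\{P\}$ and $P$ had a second edge $f$, no member would contain $e$ and avoid $f$; so $P=\{e\}$. These $m_1$ one-edge members contain none of the other $m-m_1$ edges. Each of those is therefore covered at least twice by the other $N-m_1$ members, and $L(N-m_1)\ge2(m-m_1)$. Since $L\ge2$,
\[
N\ge\frac{2m}{L}+m_1\Bigl(1-\frac2L\Bigr)\ge\frac{2m}{L}.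
\]

(ii) If $e\ne f$ and $|A(e)|=|A(f)|=1$, then the two members that separate $e$ and $f$ are the member in $A(e)$ and the member in $A(f)$, so these have different colors. Hence $m_1\le k$.

Fix a member $P$ and consider the edges $e\in P$ with $|A(e)|=2$, say $A(e)=\{P,Q_e\}$. Let $e\ne f$ be two of them. As $P$ contains both, the only member that can contain $e$ and avoid $f$ is $Q_e$, and the only member that can contain $f$ and avoid $e$ is $Q_f$. So $Q_e$ and $Q_f$ have different colors, and $P$ contains at most $k$ such edges. An edge with $|A(e)|=2$ is counted in this way for two members, so $2m_2\le kN$. By~\eqref{eq:incidence},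
\[
LN\ge m_1+2m_2+3(m-m_1-m_2)=3m-2m_1-m_2\ge3m-2k-\frac{kN}{2},
\]
which is (ii).

(iii) Let $N_r$ members be red and $N_b$ blue, with $N_r+N_b=N$. Every two edges are separated by one red and one blue member, so for every two edges some red member contains exactly one of them. This fails for two edges that lie in no red member, and it fails for two edges whose only red member is the same path $P$. Hence at most one edge lies in no red member, and at most $N_r$ edges lie in exactly one red member. In the same way, with the colors exchanged, at most $N_b+1$ edges lie in fewer than two blue members. All but at most $N+2$ edges lie in two red and two blue members, and~\eqref{eq:incidence} gives $LN\ge4(m-N-2)$, which is (iii).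
\end{proof}

From now on $X$ and $Y$ denote the sides of $K_{s,n}$, with $|X|=s$ and $|Y|=n$.

\begin{corollary}\label{cor:lower}
Let $s\ge1$ and $sn\ge2$. Then $c_\infty(K_{s,n})\ge n$, $c_k(K_{s,n})\ge\dfrac{3sn-2k}{2s+k/2}$ for finite $k\ge2$, and $c_2(K_{s,n})\ge\dfrac{4sn-8}{2s+4}$.
\end{corollary}

\begin{proof}
Every edge has an end in $X$, and a path has at most two edges at each vertex of $X$. Apply Lemma~\ref{lem:lower} with $L=2s$ and $m=sn$.
\end{proof}

\section{Upper bounds: orthogonal path decompositions}\label{sec:upper}

A \emph{path decomposition} of $G$ is a family of paths such that every edge lies in exactly one of them. Two path decompositions $\mathcal D,\mathcal D'$ are \emph{orthogonal} if every $P\in\mathcal D$ and $P'\in\mathcal D'$ have at most one common edge.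

\begin{lemma}\label{lem:orth}
Suppose that $G$ has pairwise orthogonal path decompositions $\mathcal D_1,\dots,\mathcal D_4$, each consisting of $d$ paths. Then $c_\infty(G)\le2d$, $c_3(G)\le3d$ and $c_2(G)\le4d$.
\end{lemma}

\begin{proof}
Let $P_\alpha(e)$ be the path of $\mathcal D_\alpha$ that contains $e$. Fix edges $e\ne f$. Call $\alpha\in\{1,2,3,4\}$ \emph{bad} if $P_\alpha(e)=P_\alpha(f)$, and \emph{good} otherwise. At most one index is bad: if $\alpha\ne\beta$ were both bad, then $P_\alpha(e)$ and $P_\beta(e)$ would share $e$ and $f$. If $\alpha$ is good, then $P_\alpha(e)$ avoids $f$, since $P_\alpha(f)$ is the only path of $\mathcal D_\alpha$ through $f$; by symmetry $P_\alpha(f)$ avoids $e$. So for good indices $\alpha,\beta$, equal or not, $P_\alpha(e)$ and $P_\beta(f)$ separate $e$ and $f$.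

For $k=\infty$ take $\mathcal D_1\cup\mathcal D_2$. One index $\alpha\in\{1,2\}$ is good, and $P_\alpha(e),P_\alpha(f)$ separate $e$ and $f$.

For $k=3$ take $\mathcal D_1\cup\mathcal D_2\cup\mathcal D_3$ with $\mathcal D_\alpha$ in color $\alpha$. Two different indices $\alpha,\beta\in\{1,2,3\}$ are good, and $P_\alpha(e),P_\beta(f)$ have different colors.

For $k=2$ take all four families, with $\mathcal D_1,\mathcal D_2$ red and $\mathcal D_3,\mathcal D_4$ blue. Some $\alpha\in\{1,2\}$ and some $\beta\in\{3,4\}$ are good; $P_\alpha(e)$ is red and $P_\beta(f)$ is blue.
\end{proof}

To match the lower bounds in $K_{s,n}$ we need $d=n/2$, so every path must have $2s$ edges: it starts and ends in $Y$ and visits all of $X$. The order in which it visits $X$ is a Hamiltonian path (a path through all vertices) of the complete graph on $X$. We use one order for each family. By the last paragraph of Section~\ref{sec:example}, the danger is a pair $x,x'$ that is consecutive in two orders, for then two paths may share both edges of some $x\,y\,x'$. We avoid it by making the Hamiltonian paths edge-disjoint.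

\begin{lemma}\label{lem:ham}
For $s\ge8$ the complete graph on $s$ vertices has four pairwise edge-disjoint Hamiltonian paths.
\end{lemma}

\begin{proof}
Let $s$ be even and let the vertex set be $\mathbb Z_s$. For $0\le i<s/2$ take the zigzag
\[
i,\ i+1,\ i-1,\ i+2,\ i-2,\ \dots,\ i+\tfrac s2-1,\ i-\tfrac s2+1,\ i+\tfrac s2 ,
\]
which for $s=8$, $i=0$ is $0,1,7,2,6,3,5,4$. It lists every residue once. Its edges have the form $\{i-t+1,i+t\}$ or $\{i+t,i-t\}$, so the sum of the ends is $2i+1$ or $2i$. The sets $\{2i,2i+1\}$ with $0\le i<s/2$ are pairwise disjoint in $\mathbb Z_s$, so the $s/2\ge4$ zigzags are edge-disjoint.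

If $s\ge9$ is odd, take the $(s-1)/2\ge4$ zigzags on $\mathbb Z_{s-1}$ and put the remaining vertex $\infty$ in front of each. The $i$-th zigzag starts at $i$, so the new edges $\{\infty,i\}$ are distinct.
\end{proof}

The bound $s\ge8$ cannot be lowered in this lemma for $s\ge2$, since four such paths need $4(s-1)\le\binom s2$ edges.

\begin{proposition}\label{prop:four}
Let $s\ge8$, let $n$ be even, and let $n\ge100s$. Then $K_{s,n}$ has four pairwise orthogonal path decompositions, each consisting of $n/2$ paths.
\end{proposition}

\begin{proof}
Write $Y=\{y_t:t\in\mathbb Z_n\}$. Since $n$ is even, elements of $\mathbb Z_n$ have a parity, and parity is additive. Let $H_1,\dots,H_4$ be edge-disjoint Hamiltonian paths of the complete graph on $X$, with $H_\alpha=x^\alpha_1x^\alpha_2\cdots x^\alpha_s$. As in Section~\ref{sec:example}, the family $\mathcal D_\alpha$ will consist of the even shifts of one path. For \emph{offsets} $a^\alpha_0,\dots,a^\alpha_s\in\mathbb Z_n$ still to be chosen and for even $j\in\mathbb Z_n$, let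
\[
P^\alpha_j=y_{j+a^\alpha_0}\;x^\alpha_1\;y_{j+a^\alpha_1}\;x^\alpha_2\;\cdots\;x^\alpha_s\;y_{j+a^\alpha_s},
\qquad \mathcal D_\alpha=\{P^\alpha_j: j\in\mathbb Z_n\text{ even}\}.
\]

\emph{Linked positions.} The vertex $y_{j+a^\alpha_p}$ at position $p$ is joined in $P^\alpha_j$ to the vertices of the set
\[
X^\alpha_p=\{x^\alpha_p,x^\alpha_{p+1}\}\quad(1\le p\le s-1),\qquad X^\alpha_0=\{x^\alpha_1\},\qquad X^\alpha_s=\{x^\alpha_s\}.
\]
So the edges of $P^\alpha_j$ are the $x\,y_{j+a^\alpha_p}$ with $0\le p\le s$ and $x\in X^\alpha_p$. The vertex $x^\alpha_i$ lies in exactly two of these sets, $X^\alpha_{i-1}$ and $X^\alpha_i$. Position $p$ of family $\alpha$ and position $q$ of family $\beta$ can produce a common edge only if $X^\alpha_p\cap X^\beta_q\ne\emptyset$; for $\alpha\ne\beta$ we then call $(p,q)$ \emph{linked} for $(\alpha,\beta)$. Three facts are needed.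
\begin{enumerate}
\item[(L1)] If $(p,q)$ is linked, then $|X^\alpha_p\cap X^\beta_q|=1$. Otherwise $X^\alpha_p=X^\beta_q$ would be a common edge of $H_\alpha$ and $H_\beta$.
\item[(L2)] For each $p$ at most four $q$ are linked to $p$, since $X^\alpha_p$ has at most two elements and each lies in two sets $X^\beta_q$.
\item[(L3)] There are at most $4s$ linked pairs, since each $x\in X$ lies in $X^\alpha_p\cap X^\beta_q$ for $2\cdot2$ pairs $(p,q)$.
\end{enumerate}

\emph{Choice of the offsets.} We claim that there are offsets with $a^\alpha_p\equiv p\pmod2$ such that
\begin{enumerate}
\item[(A)] for each $\alpha$, the elements $a^\alpha_0,\dots,a^\alpha_s$ are distinct;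
\item[(B)] for $\beta<\alpha$, the differences $a^\alpha_p-a^\beta_q$, taken over all pairs $(p,q)$ linked for $(\alpha,\beta)$, are pairwise distinct in $\mathbb Z_n$.
\end{enumerate}
Choose them one at a time, for $\alpha=1,2,3,4$ in turn and for each $\alpha$ in the order $p=0,1,\dots,s$, keeping (A) and (B) valid among the offsets chosen so far. Consider the choice of $a=a^\alpha_p$. Condition (A) excludes the $p\le s$ values $a^\alpha_0,\dots,a^\alpha_{p-1}$. For (B), fix $\beta<\alpha$; all offsets of family $\beta$ are already chosen. The new differences are $a-a^\beta_q$ with $q$ linked to $p$. They differ from one another by (A) for $\beta$. They differ from the differences $\delta$ already present for $(\alpha,\beta)$ if $a\ne\delta+a^\beta_q$ for all such $q$ and $\delta$; by (L2) and (L3) this excludes at most $4\cdot4s$ values. There are at most three indices $\beta<\alpha$, so at most $s+3\cdot16s=49s$ values are excluded. There are $n/2\ge50s$ elements of the parity of $p$, so a choice of $a$ exists.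

\emph{Each $\mathcal D_\alpha$ is a path decomposition.} By (A) the vertices of $P^\alpha_j$ in $Y$ are distinct, so $P^\alpha_j$ is a path. The edge $x^\alpha_iy_t$ lies in $P^\alpha_j$ if and only if $t=j+a^\alpha_{i-1}$ or $t=j+a^\alpha_i$, that is, $j\in\{t-a^\alpha_{i-1},\,t-a^\alpha_i\}$. Since $a^\alpha_{i-1}$ and $a^\alpha_i$ have opposite parity, exactly one of these two elements is even. So the edge lies in $P^\alpha_j$ for exactly one even $j$, and $\mathcal D_\alpha$ is a decomposition into $n/2$ paths.

\emph{Orthogonality.} Let $\beta<\alpha$, and let $xy$ be a common edge of $P^\alpha_j$ and $P^\beta_{j'}$, with $x\in X$. Then there are $p,q$ with $y=y_{j+a^\alpha_p}=y_{j'+a^\beta_q}$ and $x\in X^\alpha_p\cap X^\beta_q$. So $(p,q)$ is linked and $a^\alpha_p-a^\beta_q=j'-j$. By (B), the two paths determine $(p,q)$. Then $y=y_{j+a^\alpha_p}$ is determined, and $x$ is determined by (L1). Hence the two paths have at most one common edge.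
\end{proof}

The constant $100$ is not optimized. For instance, $j'-j$ is even, so only the even differences in (B) are used; these are the four values $0,4,2,6$ in the example of Section~\ref{sec:example}.

\begin{proof}[Proof of Theorem~\ref{thm:finite}]
The lower bounds are those of Corollary~\ref{cor:lower}. Proposition~\ref{prop:four} and Lemma~\ref{lem:orth} with $d=n/2$ give $c_\infty\le n$, $c_3\le3n/2$ and $c_2\le2n$, and $c_k\le c_3$ for $k\ge3$.
\end{proof}

\section{Classes of complete bipartite graphs}\label{sec:limits}

Put
\[
\lambda_2=2,\qquad\lambda_k=\tfrac32\ \ (3\le k<\infty),\qquad\lambda_\infty=1 .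
\]

\begin{proof}[Proof of Theorem~\ref{thm:classes}(a)]
Fix $k$. We show that $c_k(K_{s,n})/(s+n)\to\lambda_k$ as $s\to\infty$ and $s/n\to0$.

Divide the bounds of Corollary~\ref{cor:lower}, which hold for $n$ of either parity, by $s+n$. For $k=\infty$, $3\le k<\infty$ and $k=2$ they become
\[
\frac{1}{1+\frac sn},\qquad
\frac{3-\frac{2k}{sn}}{\bigl(2+\frac{k}{2s}\bigr)\bigl(1+\frac sn\bigr)},\qquad
\frac{4-\frac{8}{sn}}{\bigl(2+\frac{4}{s}\bigr)\bigl(1+\frac sn\bigr)},
\]
and these tend to $1$, $\frac32$ and $2$.

For the upper bound, all large graphs in $\Sigma$ have $s\ge8$ and $n-1\ge100s$. We claim that $c_k(K_{s,n})\le\lambda_kn+2s$ for these graphs; this suffices, because $(\lambda_kn+2s)/(s+n)\to\lambda_k$. If $n$ is even, the claim follows from Theorem~\ref{thm:finite}. If $n$ is odd, fix $y^*\in Y$. By Theorem~\ref{thm:finite} the graph $K_{s,n}-y^*=K_{s,n-1}$ has a $k$-RSPS with at most $\lambda_k(n-1)$ members. Fix two colors, red and blue, and add for each of the $s$ edges $e$ at $y^*$ a red and a blue copy of the one-edge path $\{e\}$. Two edges not at $y^*$ are separated as before. Two edges $e,f$ at $y^*$ are separated by the red $\{e\}$ and the blue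 $\{f\}$. If $e$ is at $y^*$ and $f$ is not, then $f$ lies in a member $Q$ of the old system, $Q$ avoids $e$, and one of the two copies of $\{e\}$ has a color different from that of $Q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
The graphs $K_{s,100s^2}$ are connected, and $s/n=1/(100s)\to0$ as $s\to\infty$. Apply Theorem~\ref{thm:classes}(a).
\end{proof}

\begin{remark}\label{rem:fixed}
The hypothesis $s\to\infty$ makes the term $k/(2s)$ vanish, and it cannot be dropped. Fix $s\ge8$, let $n\ge100s$ be even, and take $\mathcal D_1,\mathcal D_2$ from Proposition~\ref{prop:four}. Say that two paths of $\mathcal D_2$ conflict if some path of $\mathcal D_1$ shares an edge with each. A path of $\mathcal D_2$ has $2s$ edges, each on one path of $\mathcal D_1$ with $2s-1$ further edges, so it has fewer than $4s^2$ conflicts. Coloring greedily, $4s^2$ colors make conflicting paths differ. Color $\mathcal D_1$ by the same rule with $4s^2$ new colors. In the notation of Lemma~\ref{lem:orth}, if index $1$ is bad for $e,f$, then $P_2(e)$ and $P_2(f)$ conflict and separate $e,f$; if $2$ is bad, use $P_1(e)$ and $P_1(f)$; otherwise use $P_1(e)$ and $P_2(f)$. So $c_k(K_{s,n})=n=c_\infty(K_{s,n})$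 for all $k\ge8s^2$, and for fixed $s$ the class of these graphs has no gap.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:classes}(c)]
Take an optimal strongly separating system twice, one copy red and one copy blue. For $e\ne f$ use a red member that contains $e$ and avoids $f$ and a blue member that contains $f$ and avoids $e$. This gives $c_2(G)\le2c_\infty(G)$. In the classes of part (a), which consist of connected graphs, $c_2(\Sigma)=2=2c_\infty(\Sigma)$.
\end{proof}

\section{Pendant paths and intermediate values}\label{sec:pendant}

To shrink the gap we dilute $K_{s,n}$ with a part that costs one member per vertex for every $k$. A long pendant path has this property.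

\begin{lemma}\label{lem:pendant}
Let $K$ be a graph with $|E(K)|\ne1$, let $r\in V(K)$ and $m\ge0$. Let $G$ be obtained from $K$ by attaching a path $R$ with $m$ edges that has $r$ as an end and is otherwise disjoint from $K$. Then for every $k\in\{2,3,\dots\}\cup\{\infty\}$,
\[
c_k(K)+m-1\le c_k(G)\le c_k(K)+m+2 .
\]
\end{lemma}

\begin{proof}
If $m=0$ then $G=K$, so let $m\ge1$. Let $g_1,\dots,g_m$ be the edges of $R$ in order, with $g_m$ at $r$.

\emph{Lower bound.} Take a $k$-RSPS of $G$. For $1\le i\le m-1$ some member $S_i$ contains $g_i$ and avoids $g_{i+1}$. The component of $G-g_{i+1}$ containing $g_i$ has edge set $\{g_1,\dots,g_i\}$, and $S_i$ lies in it. So $g_i$ is the edge of largest index in $S_i$, the members $S_1,\dots,S_{m-1}$ are distinct, and none has an edge in $K$.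

Now consider the members that have an edge in $K$. Such a member $P$ visits $r$ at most once, and $r$ is the only vertex common to $K$ and $R$. So either $P$ lies in $K$, or $r$ cuts $P$ into a subpath in $K$ and a subpath in $R$. In both cases $P\cap E(K)$ is a path of $K$. If $P,Q$ separate two edges of $K$, then both have an edge in $K$ and their restrictions separate the same edges. With the inherited colors the restrictions form a $k$-RSPS of $K$, so there are at least $c_k(K)$ of them. In total there are at least $c_k(K)+m-1$ members.

\emph{Upper bound.} We cover $R$ by windows of consecutive edges, colored alternately. Windows of length two do not work: $g_i$ and $g_{i+1}$ would be separated only by the windows starting at $i-1$ and at $i+1$, which have the same color. With length three the corresponding starting points are $i-2$ and $i+1$, of opposite parity.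

Take an optimal $k$-RSPS of $K$, fix two colors, red and blue, and add the $m+2$ paths
\[
I_j=\{g_j,g_{j+1},g_{j+2}\}\cap E(R),\qquad j=-1,0,\dots,m,
\]
red for even $j$ and blue for odd $j$. The edge $g_i$ lies in exactly $I_{i-2},I_{i-1},I_i$ among these, hence in a red and in a blue one. Two edges of $K$ are separated by the system of $K$. The other pairs are as follows.

Let $i<i'$. If $i'-i\ge3$, no window contains both $g_i$ and $g_{i'}$, so a red window through $g_i$ and a blue window through $g_{i'}$ separate them. If $i'-i\in\{1,2\}$, then $I_{i-2}$ contains $g_i$ and no edge of larger index, while $I_{i+1}$ is defined because $i+1\le i'\le m$, contains $g_{i'}$ because $i+1\le i'\le i+3$, and avoids $g_i$. The indices $i-2$ and $i+1$ have opposite parity, so the colors differ.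

Let $e\in E(K)$ and $g\in E(R)$. Then $K$ has at least two edges, by the hypothesis $|E(K)|\ne1$, so $e$ lies in a member $Q$ of the system of $K$. This $Q$ avoids $g$, every window avoids $e$, and $g$ lies in a window whose color differs from that of $Q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:classes}(b)]
Given $\rho\in(1,\frac32]$, let $\mu=\frac{1}{2(\rho-1)}-1\ge0$, so that $\rho=1+\frac{1}{2(1+\mu)}$. For $s\ge8$ put $n=100s^2$ and $m=\lfloor\mu n\rfloor$, and let $G_s$ be obtained from $K_{s,n}$ by attaching a pendant path with $m$ edges. The graph $G_s$ is connected and has $s+n+m=(1+\mu+o(1))n$ vertices. Fix $k$. The proof of part (a) shows that $c_k(K_{s,n})=(\lambda_k+o(1))n$, so Lemma~\ref{lem:pendant} gives $c_k(G_s)=(\lambda_k+\mu+o(1))n$. For $\Sigma=\{G_s:s\ge8\}$ this yields $c_k(\Sigma)=(\lambda_k+\mu)/(1+\mu)$, that is,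
\[
c_\infty(\Sigma)=1,\qquad
c_k(\Sigma)=1+\frac{1}{2(1+\mu)}=\rho\ \ (3\le k<\infty),\qquad
c_2(\Sigma)=1+\frac1{1+\mu}=2\rho-1 .
\]
Finally $2\rho-1>\rho$ because $\rho>1$.
\end{proof}

\begin{remark}\label{rem:ratio}
For any class, Theorem~\ref{thm:classes}(c) and monotonicity give $c_k(\Sigma)\le c_2(\Sigma)\le2c_\infty(\Sigma)$, so the stabilized value is at most twice $c_\infty(\Sigma)$. The matchings of Example~\ref{ex:matching} attain the ratio $2$. Theorem~\ref{thm:classes}(b) realizes every ratio in $(1,\frac32]$ by a class of connected graphs. We do not claim that $\frac32$ is the largest ratio possible for connected classes.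
\end{remark}

\begin{thebibliography}{1}

\bibitem{CKTT}
Alexander Clifton, George Kontogeorgiou, S Taruni and Ana Trujillo-Negrete,
\emph{Rainbow Separating Path Systems},
arXiv:2604.16046 (2026).

\end{thebibliography}
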